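# Maximizing curves in every odd degree, built from two levels of one polynomial

## 1. A conic, two tangents and the chord of contact

A plane curve of fixed degree can carry only so much singularity. We look at curves that carry as much as a certain bound allows, and start with one of degree $5$ that can be checked completely by hand:
$$Q:\quad xyz\,(xy-z^2)=0\subset\mathbb P^2_{\mathbb C}.$$
It consists of the conic $xy=z^2$, the tangents $x=0$ and $y=0$, and the line $z=0$ joining the two points of tangency.

**Where components meet.** Each component is smooth, so $Q$ is singular exactly where two components meet. The lines $x=0$ and $y=0$ meet at $(0:0:1)$, which is not on the conic. On $x=0$ the conic gives $z^2=0$, so it meets this line only at $(0:1:0)$; similarly it meets $y=0$ only at $(1:0:0)$. On $z=0$ the conic gives $xy=0$, which is the same two points. So there are three singular points.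

**At $(0:0:1)$.** In the chart $z=1$ the equation is $xy$ times the unit $xy-1$: a node, type $A_1$.

**At $(1:0:0)$.** In the chart $x=1$ the equation is $yz(y-z^2)$. Put $u=2y-z^2$; then $(u,z)$ are local coordinates, $y=\tfrac12(u+z^2)$ and $y-z^2=\tfrac12(u-z^2)$, so the equation is
$$\tfrac14\,z\,(u^2-z^4).$$
This is the singularity called $D_6$. The point $(0:1:0)$ is the same by the symmetry $x\leftrightarrow y$.

So $Q$ has singularities $2D_6+A_1$. Adding the indices gives $6+6+1=13=3\cdot 2^2+1$. This number is the target. For a reduced curve $C$ of odd degree $2m+1\ge5$ with only ADE singularities, it is known that the sum of the indices, written $\tau(C)$, is at most $3m^2+1$, and $Q$ attains this bound for $m=2$. The question, posed in Alexandru Dimca and Piotr Pokora, "Maximizing curves viewed as free curves", arXiv:2208.13399 (2022), is whether the bound is attained for every $m\ge2$. The answer is yes, and Theorem 2 below gives an explicit curve, defined over $\mathbb Q$, for each $m$.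

What changes for larger $m$? Look at $Q$ in the plane $z=1$. With $P=2xy-1$ we have
$$(P-1)(P+1)=4xy(xy-1),$$
so $Q$ is the line at infinity together with two levels $P=1$ and $P=-1$ of one quadratic polynomial. The levels touch each other at infinity, and this produces the two points $D_6$. The point $A_1$ is the only critical point of $P$, and it lies on the level $P=-1$. For $P$ of degree $m$ we shall see that the behavior at infinity is equally good, but $P$ has $(m-1)^2$ critical points with multiplicity. For $m=2$ there is one, and it can be put on a level for free. For larger $m$ all of them must be placed on two levels, and each must be an ADE singularity.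

## 2. ADE points, Tjurina numbers and Milnor numbers

**Definition.** A point $p$ of a plane curve is *simple*, or of type ADE, if in suitable local analytic coordinates and up to a unit the curve has one of the equations
$$A_k:\ x^2+y^{k+1}\ (k\ge1),\qquad D_k:\ x^2y+y^{k-1}\ (k\ge4),$$
$$E_6:\ x^3+y^4,\qquad E_7:\ x^3+xy^3,\qquad E_8:\ x^3+y^5 .$$
A reduced curve is *simply singular* if all its singularities are simple.

In particular a simple singularity has multiplicity $2$ or $3$. Over $\mathbb C$ signs do not matter: replacing $x$ by $iu$ turns $y(x^2+y^{k-2})$ into $-y(u^2-y^{k-2})$. So $z(u^2-z^{2m})$ is of type $D_k$ with $k-2=2m$, that is, $D_{2m+2}$, and $u^2-z^{2m}$ is of type $A_{2m-1}$.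

**Definition.** For a local equation $g=0$ at $p$, the *Tjurina number* is $\tau_p=\dim_{\mathbb C}\mathcal O_p/(g,g_x,g_y)$, and $\tau(C)=\sum_{p\in\mathrm{Sing}(C)}\tau_p$. For a function $P$ with an isolated critical point at $p$, the *Milnor number* is $\mu_p(P)=\dim_{\mathbb C}\mathcal O_p/(P_x,P_y)$.

For a simple singularity $\tau_p$ is the index of its type. For instance, for $D_k$ the relations are $xy=0$ and $x^2=-(k-1)y^{k-2}$. They give $y^{k-1}=0$, and $g$ itself adds nothing. A basis is $1,x,y,\dots,y^{k-2}$, which has $k$ elements.

**Definition.** A reduced simply singular curve $C\subset\mathbb P^2_{\mathbb C}$ of odd degree $2m+1\ge5$ is *maximizing* if $\tau(C)=3m^2+1$.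

**Fact A.** If $P(p)=c$ and the fibre $P=c$ has a simple singularity at $p$, then $\tau_p$ of the fibre equals $\mu_p(P)$.

*Proof.* In suitable coordinates $P-c=w\,q$ with $w$ a unit and $q$ a normal form from the list. Each $q$ is weighted homogeneous: there are positive rational weights $a,b$ with $q(\lambda^ax,\lambda^by)=\lambda q(x,y)$ for any choice of branch of $\log\lambda$. Choose a branch of $\log w$ near the point. The map $(x,y)\mapsto(w^ax,w^by)$ is a local biholomorphism, since its Jacobian matrix at the origin is diagonal with entries $w(0)^a,w(0)^b$, and it pulls $q$ back to $wq$. So in new coordinates $P-c=q$. Finally $q=ax\,q_x+by\,q_y$ lies in $(q_x,q_y)$, hence $\tau_p=\mu_p$. $\blacksquare$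

**Fact B (Bézout).** Two plane curves of degrees $d,e$ without common component meet in $de$ points counted with multiplicity. At an affine point the multiplicity of $\{a=0\}$ and $\{b=0\}$ is $\dim\mathcal O_p/(a,b)$.

## 3. Two levels of a polynomial and the line at infinity

Let $P\in\mathbb C[x,y]$ have degree $m\ge2$ and top-degree form $P_m$. Put
$$G=z^mP(x/z,y/z),\qquad C_P:\ f=z\,(G^2-z^{2m})=z(G-z^m)(G+z^m)=0. \tag{1}$$

**Theorem 1.** Let $P\in\mathbb C[x,y]$ have degree $m\ge2$ with squarefree top-degree form $P_m$. Then $C_P$ is reduced, of degree $2m+1$. It is simply singular if and only if the critical points of $P$ with critical value $\pm1$ are simple singularities of the corresponding fibres. In that case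
$$\tau(C_P)=2m(m+1)+\sum_{dP(p)=0,\ P(p)=\pm1}\mu_p(P)\ \le\ 3m^2+1, \tag{2}$$
with equality (that is, $C_P$ is maximizing) if and only if all critical values of $P$ lie in $\{1,-1\}$.

**Step 1: counting all critical points of $P$.** The purpose is to know the total amount of singularity available in the affine plane. Since $P_m$ is squarefree of degree $m\ge2$, it is not a constant times $x^m$ or $y^m$, so $\partial_xP_m$ and $\partial_yP_m$ are nonzero and $P_x,P_y$ have degree exactly $m-1$. Suppose both partial derivatives of $P_m$ vanish at some $(a:b)$. By Euler, $mP_m=x\,\partial_xP_m+y\,\partial_yP_m$ vanishes there too, so $(a:b)$ is a multiple root of $P_m$, which is excluded. Hence the curves $P_x=0$ and $P_y=0$ do not meet on the line at infinity. A common component would meet that line, so there is none. By Bézout there are finitely many critical points and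
$$\sum_{dP(p)=0}\mu_p(P)=(m-1)^2. \tag{3}$$

**Step 2: the points at infinity.** The purpose is to find the singularities on $z=0$. We have $G|_{z=0}=P_m$, which has $m$ simple zeros. At such a zero with $x\ne0$, say $(1:y_0:0)$, use the chart $x=1$: then $\partial_yG(1,y_0,0)=\partial_yP_m(1,y_0)\ne0$ because the zero is simple. So $u=G(1,y,z)$ and $z$ are local coordinates, and $f=z(u^2-z^{2m})$ is of type $D_{2m+2}$. If the zero is $(0:1:0)$, do the same in the chart $y=1$. At a point of $z=0$ with $G\neq0$, the factor $G^2-z^{2m}$ is a unit, so $f$ is a unit times $z$ and the curve is smooth. Hence $z=0$ carries exactly $m$ singular points, all $D_{2m+2}$.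

**Step 3: the affine points.** The purpose is to identify the remaining singularities. For $z=1$ the curve is $(P-1)(P+1)=0$ and the two factors have no common zero. At a point with $P=1$ the factor $P+1$ is a unit, so the local equation is $P-1$; similarly for $P=-1$. So the singular points are exactly the critical points of $P$ with value $\pm1$, and the germs are those of the fibres. There are finitely many.

**Step 4: assembling.** The form $f$ is nonzero of degree $2m+1$, since $G|_{z=0}\ne0$. If it had a multiple factor, every point of that factor would be singular; there are finitely many singular points, so $C_P$ is reduced. The points at infinity are simple, so $C_P$ is simply singular if and only if the points of Step 3 are. In that case $\tau_p=\mu_p(P)$ at these points by Fact A, which gives the formula in (2), with $m(2m+2)$ from infinity. By (3) the sum is at most $(m-1)^2$, and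
$$2m^2+2m+(m-1)^2=3m^2+1 .$$
Every critical point has $\mu_p\ge1$, so equality holds if and only if no critical point is missed, that is, all critical values lie in $\{1,-1\}$. $\blacksquare$

So we now need, for each $m$, a polynomial of degree $m$ with squarefree top form, critical values in $\{\pm1\}$, and only simple critical points.

## 4. Gathering the critical points, or spreading them

**One critical value, one point.** The first candidate is $P=x^m+y^m+1$. Its only critical point is the origin, with value $1$, so all of $(m-1)^2$ is captured. For $m=2$ the point is $A_1$. For $m=3$ it is $x^3+y^3=0$, three distinct smooth branches through a point, of type $D_4$, and $C_P$ has singularities $3D_8+D_4$ with $\tau=24+4=28=3\cdot9+1$. So degree $7$ is settled. For $m\ge4$ the origin is a point of multiplicity $m\ge4$, and a simple singularity has multiplicity at most $3$. The numbers are right, but the critical points are too concentrated.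

**Nodes with different values.** At the other extreme, suppose all critical points are nondegenerate with pairwise distinct values. Then at most two lie on the levels $\pm1$, the sum in (2) is at most $2$, and this is less than $(m-1)^2$ once $m\ge3$.

**Separated variables.** For $P=a(x)+b(y)$ the critical points are the pairs of critical points, and the critical values are the sums. A natural tool is the Chebyshev polynomial $T_m$, which has only the critical values $\pm1$. The symmetric choice $T_m(x)+T_m(y)$ has critical values $(-1)^i+(-1)^j$ with $1\le i,j\le m-1$. For $m\ge3$ these include $-2$ (at $i=j=1$), $0$ (at $i=1$, $j=2$) and $2$ (at $i=j=2$). Three values cannot be moved to two by $P\mapsto\alpha P+\beta$ with $\alpha\neq0$.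

Adding two polynomials adds their critical values, so we let only one summand have two of them. The other should have a single critical value, and $y^m$ does. The whole critical multiplicity $m-1$ of $y^m$ sits at $y=0$. In the $x$-direction the critical points are nondegenerate, so the sum is locally $u^2+y^m$, which is simple for every $m$.

## 5. The curve $z\big((z^mT_m(x/z)+y^m)^2-z^{2m}\big)=0$

We recall $T_m$: it is the polynomial with $T_m(\cos\theta)=\cos m\theta$, so $T_0=1$, $T_1=x$, $T_{k+1}=2xT_k-T_{k-1}$. Hence for $m\ge1$ it has degree $m$, integer coefficients and leading coefficient $2^{m-1}$. For example, $T_2=2x^2-1$ and $T_3=4x^3-3x$. Put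
$$t(x,z)=z^mT_m(x/z),\qquad G=t(x,z)+y^m,$$
$$C_{2m+1}:\quad f=z\,(G-z^m)(G+z^m)=z\Big(\big(z^mT_m(x/z)+y^m\big)^2-z^{2m}\Big)=0. \tag{4}$$

**Theorem 2.** For every $m\ge2$ the curve $C_{2m+1}$ is reduced, of degree $2m+1$, its singularities are exactly $m$ points of type $D_{2m+2}$ and $m-1$ points of type $A_{m-1}$, and
$$\tau(C_{2m+1})=m(2m+2)+(m-1)^2=3m^2+1 .$$
In particular, for every $m\ge2$ there is a maximizing curve of degree $2m+1$, and this one is defined over $\mathbb Q$.

The proof below is direct and does not use Theorem 1.

**Step 1: the critical points of $T_m$.** This is what makes two levels suffice. Differentiating $T_m(\cos\theta)=\cos m\theta$ gives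
$$\sin\theta\;T_m'(\cos\theta)=m\sin m\theta. \tag{5}$$
For $\theta=j\pi/m$ with $1\le j\le m-1$ the right side is $0$ and $\sin\theta\ne0$, so $T_m'$ vanishes at the $m-1$ distinct points $\xi_j=\cos(j\pi/m)$. Since $\deg T_m'=m-1$, these are all its zeros and they are simple, so $T_m''(\xi_j)\ne0$. Moreover $T_m(\xi_j)=\cos j\pi=(-1)^j$.

**Step 2: the affine singular points.** The purpose is to find all singularities with $z=1$. With $P=T_m(x)+y^m$ the curve is $(P-1)(P+1)=0$, and the factors have no common zero, so the singular points are the points with $P=\pm1$ and $P_x=P_y=0$. The equations $T_m'(x)=0$ and $my^{m-1}=0$ give exactly the points $(\xi_j,0)$. There $P=(-1)^j$, so all of them lie on the curve. Near $(\xi_j,0)$ the factor $P+(-1)^j$ is a unit, and the other factor is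
$$P-(-1)^j=\big(T_m(x)-T_m(\xi_j)\big)+y^m .$$
The bracket vanishes to order exactly $2$ at $\xi_j$, so it equals $(x-\xi_j)^2e(x)$ with $e(\xi_j)\ne0$, and $u=(x-\xi_j)\sqrt{e(x)}$ is a local coordinate on the $x$-line. In the coordinates $(u,y)$ the curve is, up to a unit, $u^2+y^m=0$, of type $A_{m-1}$.

**Step 3: the points on $z=0$.** Here $G(x,y,0)=2^{m-1}x^m+y^m$ has $m$ distinct zeros on the line, all with $x\ne0$ and $y\ne0$. Where $G(x,y,0)\ne0$, the only component through the point is $z=0$, and the curve is smooth. At a zero $(1:y_0:0)$ use the chart $x=1$: $\partial_yG=my_0^{m-1}\ne0$, so $u=G(1,y,z)$ and $z$ are local coordinates and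
$$f=z(u-z^m)(u+z^m)=zu^2-z^{2m+1},$$
of type $D_k$ with $k-1=2m+1$, that is, $D_{2m+2}$.

**Step 4: the sum.** The form $f$ is nonzero of degree $2m+1$ because $G(x,y,0)\neq0$. There are finitely many singular points, so it has no multiple factor and the curve is reduced. All singularities are simple, and
$$\tau=m(2m+2)+(m-1)(m-1)=3m^2+1. \qquad\blacksquare$$

For $m=2$ the equation is $z(2x^2+y^2)(2x^2+y^2-2z^2)=0$. Factoring $2x^2+y^2$ into two linear forms and rescaling $z$ gives the quintic $Q$ of Section 1. For $m=3$ the critical points of $4x^3-3x+y^3$ are $(\pm\tfrac12,0)$ with values $\mp1$, and the singularities are $3D_8+2A_2$, with $24+4=28$. So degree $7$ has a second maximizing curve, with other singularities than the one of Section 4.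

## 6. Every curve with $m$ points $D_{2m+2}$ on a line is some $C_P$

In Section 3 we chose the shape $z(G^2-z^{2m})$. It is in fact forced by the points at infinity.

**Theorem 3.** Let $m\ge2$ and let $C$ be a reduced curve of degree $2m+1$ containing a line $\ell$ on which $C$ has $m$ singular points of type $D_{2m+2}$. Then $C$ is projectively equivalent to some $C_P$ as in Theorem 1. Consequently, the maximizing curves of degree $2m+1$ containing a line with $m$ points of type $D_{2m+2}$ are, up to projective equivalence, exactly the $C_P$ for which $P$ has squarefree top form, critical values in $\{\pm1\}$, and only simple critical points.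

Let $\ell=\{z=0\}$ and $C=\{zh=0\}$, with $\deg h=2m$. We want $h=G^2-cz^{2m}$, so $h$ must be a square modulo $z^{2m}$. Near each point $p_i$ the normal form supplies a square root modulo $z^{2m}$, but the coordinates $u$ at different points have nothing to do with each other. The way around this is that a square root is unique up to sign. So we write one global formal square root of $h$ in powers of $z$, whose coefficients may have poles, and use the local square roots only to show that there are none.

**Step 1: how $\ell$ sits at each $p_i$.** The purpose is to show that $\ell$ is the distinguished branch of each $D_{2m+2}$. At $p_i$ the curve has, in suitable coordinates and up to a unit, the equation $z'(u-z'^m)(u+z'^m)$, and $\ell$ is one of the three branches. The branch $z'=0$ meets the union of the other two with multiplicity $2$, the order of $u^2$. The branch $u=z'^m$, parametrized by $z'=s$, $u=s^m$, meets the union of the other two with the order of $s\cdot2s^m$, which is $m+1\ge3$; the branch $u=-z'^m$ is the same. So in all cases $(\ell\cdot\{h=0\})_{p_i}\ge2$. Since $C$ is reduced, $z$ does not divide $h$, and the intersection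 numbers on $\ell$ sum to $2m$. With $m$ points this forces each contribution to be exactly $2$, and there are no other intersections. Hence $\ell=\{z'=0\}$ near each $p_i$, so $z'=\varepsilon z$ with a unit $\varepsilon$. Also $h|_\ell$ is a binary form with exactly $m$ double zeros, so
$$h|_{z=0}=g_0^2,\qquad g_0\in\mathbb C[x,y]\ \text{of degree } m \text{ with } m \text{ simple zeros}. \tag{6}$$
After a linear change of $x,y$ we may assume that all $p_i$ have $x\neq0$, say $p_i=(1:y_i:0)$.

**Step 2: a local square root modulo $z^{2m}$.** We extract what the type $D_{2m+2}$ says about $h$. Near $p_i$, in the chart $x=1$, $zh$ is a unit times $\varepsilon z(u^2-\varepsilon^{2m}z^{2m})$. Cancelling $z$, $h=W(u^2-\varepsilon^{2m}z^{2m})$ with $W$ a unit. Choose a square root $V$ of $W$ and put $a=Vu$. Then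
$$h(1,y,z)\equiv a^2 \pmod{z^{2m}},\qquad a=\sum_{k\ge0}a_k(y)z^k,\quad a_k\in\mathbb C\{y-y_i\}. \tag{7}$$

**Step 3: the global formal square root.** We define the candidate for $G$. Write $h=\sum_{k=0}^{2m}z^kh_k$ with $h_k\in\mathbb C[x,y]$ homogeneous of degree $2m-k$, so $h_0=g_0^2$. Define $g_1,\dots,g_{2m-1}$ recursively by
$$2g_0\,g_k=h_k-\sum_{i=1}^{k-1}g_ig_{k-i}\qquad(1\le k\le 2m-1). \tag{8}$$
By induction $g_k$ is a rational function, zero or homogeneous of degree $m-k$, whose denominator is a power of $g_0$: if $g_i$ and $g_{k-i}$ have degrees $m-i$ and $m-k+i$, their product has degree $2m-k$, and dividing by $g_0$ lowers the degree by $m$. Relation (8) says exactly that $\sum_{i+j=k}g_ig_j=h_k$ for $1\le k\le 2m-1$.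

**Step 4: the $g_k$ have no poles.** This step replaces any gluing. Fix $i$. By (7), comparing coefficients of $z^0$, $a_0^2=g_0(1,y)^2$ in the domain $\mathbb C\{y-y_i\}$, so $a_0=\pm g_0(1,y)$. Replacing $V$ by $-V$ if necessary, $a_0=g_0(1,y)$. Comparing coefficients of $z^k$ for $1\le k\le 2m-1$ in (7) gives
$$2a_0a_k=h_k(1,y)-\sum_{j=1}^{k-1}a_ja_{k-j},$$
which is the recursion (8) at $x=1$. In the fraction field of $\mathbb C\{y-y_i\}$ we may divide by $a_0$, so by induction $a_k=g_k(1,y)$ for all $k\le2m-1$. Hence $g_k(1,y)$ is regular at $y_i$. Now write $g_k$ in lowest terms. Its denominator is a product of factors $y-y_ix$ of $g_0$, and a factor $y-y_ix$ that remained would give a pole of $g_k(1,y)$ at $y_i$. So no factor remains, and $g_k\in\mathbb C[x,y]$ for $0\le k\le2m-1$.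

**Step 5: degrees finish the argument.** The polynomial $g_k$ is zero or homogeneous of degree $m-k$, so $g_k=0$ for $m<k\le2m-1$. Put
$$G=\sum_{k=0}^{m}z^kg_k,$$
a form of degree $m$. For $k\le2m-1$ the coefficient of $z^k$ in $G^2$ is $\sum_{i+j=k}g_ig_j=h_k$; the terms with an index above $m$ are zero. So $h-G^2$ is a form of degree $2m$ divisible by $z^{2m}$, and
$$h=G^2-c\,z^{2m},\qquad c\in\mathbb C. \tag{9}$$
Here $c\ne0$, because $h$ is reduced. Substituting $z=\lambda\tilde z$ with $c\lambda^{2m}=1$ we may take $c=1$; this leaves $G|_{z=0}=g_0$ unchanged. Put $P=G(x,y,1)$. Its part of degree $m$ is $g_0\ne0$, which is squarefree by (6). So $P$ has degree $m$, $G$ is its homogenization, and $C$ is projectively equivalent to $C_P$.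

**Step 6: the maximizing ones.** The purpose is the last assertion. If $C$ is moreover maximizing, then $C_P$ is simply singular with $\tau=3m^2+1$. By Theorem 1 all critical values of $P$ lie in $\{\pm1\}$, and the critical points with these values, hence all of them, are simple. Conversely, for such $P$ the curve $C_P$ is maximizing by Theorem 1 and has $m$ points $D_{2m+2}$ on $z=0$ by Step 2 of its proof. $\blacksquare$

To see the divisibility at work, take $m=2$. Then $g_1=h_1/(2g_0)$ must be a linear form and $g_2=(h_2-g_1^2)/(2g_0)$ a constant. Finally $g_3=(h_3-2g_1g_2)/(2g_0)$ would have degree $-1$, so $h_3=2g_1g_2$. This leaves $h=(g_0+zg_1+z^2g_2)^2-cz^4$.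

## 7. A basis of logarithmic derivations from the Chebyshev equation

**Definition.** Let $S=\mathbb C[x,y,z]$ and let $f$ be a reduced form of degree $n$. A derivation $\theta=a\partial_x+b\partial_y+c\partial_z$ with $a,b,c\in S$ is *logarithmic* for $f$ if $\theta(f)\in(f)$. One example is always present: $E=x\partial_x+y\partial_y+z\partial_z$, with $E(f)=nf$. The curve $f=0$ is *free with exponents* $(d_1,d_2)$ if the $S$-module of logarithmic derivations has a basis $E,\theta_1,\theta_2$, where $\theta_i$ has homogeneous coefficients of degree $d_i$.

For $f=xyz$ a basis is $E,\ x\partial_x,\ y\partial_y$: the logarithmic derivations are $ax\partial_x+by\partial_y+cz\partial_z$ with $a,b,c\in S$. The exponents are $(1,1)$.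

**Fact C (Saito's criterion, in the form needed).** If $E,\theta_1,\theta_2$ are logarithmic for the reduced form $f$ and the determinant of their coefficient matrix is a nonzero constant times $f$, then they form a basis.

*Proof.* They are independent because the determinant is nonzero. Given a logarithmic $\theta$, Cramer's rule writes $\theta=c_0E+c_1\theta_1+c_2\theta_2$, where each $c_i$ is, up to a nonzero constant, $\Delta_i/f$, and $\Delta_i$ is the determinant with one row replaced by $\theta$. At a smooth point $q$ of the surface $f=0$ in $\mathbb C^3$ all three rows lie in the plane $\ker df(q)$, since a logarithmic derivation sends $f$ to a multiple of $f$. So $\Delta_i(q)=0$. As $f$ is reduced, smooth points are dense in $f=0$, so $\Delta_i$ vanishes on $f=0$ and $f$ divides $\Delta_i$. Thus $c_i\in S$. $\blacksquare$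

**Theorem 4.** Let $m\ge2$ and $n=2m+1$.

(a) $C_{2m+1}$ is free with exponents $(m-1,m+1)$, with an explicit basis of logarithmic derivations, given in the proof.

(b) Deleting the line $z=0$ from $C_{2m+1}$ gives a simply singular curve of degree $2m$ with $\tau=3m(m-1)+1$, that is, a maximizing curve of even degree in the usual sense.

(c) If $n=2m+1\ge17$, every maximizing curve of degree $n$ has a singularity $A_k$ with $k\ge2n-1$ or $D_k$ with $k\ge n+1$. The curves $C_{2m+1}$ have no $A_k$ with $k\ge2n-1$, and their $D$-points are exactly $D_{n+1}$. Hence the bound $k\ge n+1$ cannot be improved.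

### Proof of (a)

Since $f$ is built from $G$ and $z$, the derivation $\theta_1=G_y\partial_x-G_x\partial_y$, which kills both, is logarithmic. For a third one we look for forms $A,B$ with $AG_x+BG_y=G^2-z^{2m}$, so that the determinant becomes $f$.

**Step 1: the differential equation of $T_m$.** It expresses $T_m^2-1$ through $T_m'$. Squaring (5) with $x=\cos\theta$ gives $(1-x^2)T_m'^2=m^2(1-T_m^2)$ at all $x=\cos\theta$ with $\theta$ real, hence as polynomials. Multiply by $-z^{2m}$ and replace $x$ by $x/z$, using $t_x=z^{m-1}T_m'(x/z)$:
$$(x^2-z^2)\,t_x^2=m^2(t^2-z^{2m}). \tag{10}$$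

**Step 2: the forms $A$ and $B$.** We solve $AG_x+BG_y=G^2-z^{2m}$. Put
$$A=\tfrac1{m^2}(x^2-z^2)t_x,\qquad B=\tfrac1m\,(2ty+y^{m+1}),$$
both of degree $m+1$. As $G_x=t_x$ and $G_y=my^{m-1}$, equation (10) gives
$$AG_x+BG_y=(t^2-z^{2m})+(2ty^m+y^{2m})=G^2-z^{2m}. \tag{11}$$

**Step 3: two logarithmic derivations.** The purpose is to verify the hypotheses of Fact C. Let $\theta_1=G_y\partial_x-G_x\partial_y$, of degree $m-1$, and $\theta_2=A\partial_x+B\partial_y$, of degree $m+1$. Then $\theta_1(z)=\theta_1(G)=0$, so $\theta_1(f)=0$. Also $\theta_2(z)=0$ and $\theta_2(G)=G^2-z^{2m}$ by (11), so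
$$\theta_2(f)=z\cdot2G\cdot(G^2-z^{2m})=2Gf.$$

**Step 4: the determinant.** Expanding along the last column and using (11),
$$\det\begin{pmatrix}x&y&z\\ G_y&-G_x&0\\ A&B&0\end{pmatrix}=z\,(BG_y+AG_x)=z(G^2-z^{2m})=f .$$
By Fact C, $E,\theta_1,\theta_2$ is a basis, and the exponents are $(m-1,m+1)$. $\blacksquare$

As a check, the formula $\tau=(n-1)^2-d_1d_2$ for free curves gives $(2m)^2-(m-1)(m+1)=3m^2+1$ again.

### Proof of (b)

The usual meaning of maximizing in degree $2m$ is simply singular with $\tau=3m(m-1)+1$. Removing $z$ leaves $G^2-z^{2m}=0$. The affine part is unchanged, with $m-1$ points $A_{m-1}$. On $z=0$ the curve now has only the points with $G=0$, and there the local equation becomes $u^2-z^{2m}=0$, type $A_{2m-1}$. So the degree is $2m$ and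
$$\tau=m(2m-1)+(m-1)^2=3m^2-3m+1=3m(m-1)+1. \qquad\blacksquare$$

For $m=2$ this is a conic with two tangents: $2A_3+A_1$ and $\tau=7$.

### Proof of (c)

A *Jacobian syzygy* of $f$ is a triple $(a,b,c)$ of forms of the same degree with $af_x+bf_y+cf_z=0$. Let $r$ be the minimal degree of a nonzero one. For $f=xyz$ we have $r=1$: $(x,-y,0)$ is a syzygy, and $yz,xz,xy$ are linearly independent. In general $r\le n-1$, because one of $(f_y,-f_x,0)$, $(f_z,0,-f_x)$, $(0,f_z,-f_y)$ is nonzero. Two published theorems are used.

**Theorem (du Plessis–Wall, Math. Proc. Camb. Philos. Soc. 126 (1999)).** If $r<n/2$, then $\tau\le(n-1)(n-r-1)+r^2$. If $n/2\le r\le n-1$, then $\tau\le(n-1)(n-r-1)+r^2-\binom{2r-n+2}{2}$.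

**Theorem (Dimca–Sernesi, J. Éc. polytech. Math. 1 (2014)).** If all singularities of $C$ are weighted homogeneous, then $r\ge\alpha_Cn-2$, where $\alpha_C$ is the minimum over the singular points of the Arnold exponents (log canonical thresholds).

For simple singularities the Arnold exponents are
$$A_k:\ \tfrac12+\tfrac1{k+1},\qquad D_k:\ \tfrac12+\tfrac1{2(k-1)},\qquad E_6:\ \tfrac7{12},\quad E_7:\ \tfrac59,\quad E_8:\ \tfrac8{15}.$$
Each is the sum of the weights of $x$ and $y$ that give the normal form weight $1$; for $D_k$ the weights are $\frac{k-2}{2(k-1)}$ and $\frac1{k-1}$.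

**Step 1: a maximizing curve has $r\le m-1$.** Large $\tau$ forces a syzygy of small degree. Let $C$ be maximizing of degree $n=2m+1$. If $r=m+s$ with $s\ge1$, then $r\ge n/2$ and $2r-n+2=2s+1$, so the second bound gives
$$\tau\le2m(m-s)+(m+s)^2-s(2s+1)=3m^2-s^2-s<3m^2+1 .$$
If $r=m$, then $r<n/2$ and the first bound gives $\tau\le2m\cdot m+m^2=3m^2$. Both contradict $\tau=3m^2+1$, so $r\le m-1$.

**Step 2: some singularity has a small Arnold exponent.** Simple singularities are weighted homogeneous, so $\alpha_Cn\le r+2\le m+1$, that is,
$$\alpha_C\le\frac{m+1}{2m+1}=\frac12+\frac1{2n}. \tag{12}$$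

**Step 3: reading off the type.** We translate (12) at a point attaining $\alpha_C$. For $A_k$ it says $k+1\ge2n$. For $D_k$ it says $k-1\ge n$. For $E_8$ it says $\tfrac1{30}\le\tfrac1{2n}$, so $n\le15$; for $E_7$, $\tfrac1{18}\le\tfrac1{2n}$, so $n\le9$; for $E_6$, $\tfrac1{12}\le\tfrac1{2n}$, so $n\le6$. If $n\ge17$ the $E$-cases are impossible, so the point is $A_k$ with $k\ge2n-1$ or $D_k$ with $k\ge n+1$.

**Step 4: sharpness.** By Theorem 2 the $A$-points of $C_{2m+1}$ are of type $A_{m-1}$, and $m-1<2n-1$. Its $D$-points are of type $D_{2m+2}=D_{n+1}$. So for these curves only the second alternative occurs, with $k=n+1$ exactly, and the bound $k\ge n+1$ cannot be improved. $\blacksquare$
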